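\title{High powers of polynomials and the classical weights: a proof of the Strong Image Conjecture for the Hermite, Laguerre and Jacobi operators}

\begin{abstract}
Let $w$ be the Hermite, Laguerre or Jacobi weight, let $\Lambda=w^{-1}\circ\partial_t\circ w$, and let $\operatorname{Im}'\Lambda$ be the space of polynomials that lie in $\Lambda(\mathbb{C}[t])$. We prove the Strong Image Conjecture for classical orthogonal polynomials: if $1\notin\operatorname{Im}'\Lambda$, then no nonzero polynomial has all its high powers in $\operatorname{Im}'\Lambda$. The statement reduces to the fact that the moments $\int f^m w\,dt$ of a nonzero complex polynomial $f$ cannot vanish for all large $m$. We prove this by an asymptotic formula in the Laguerre case, by reduction modulo primes in the Hermite case, and by continuing the generating function of the moments into a sector in the Jacobi case. The result extends to all complex parameters that are not negative integers; it fails at every negative integer in the Laguerre case and at $\alpha=-1$, $\beta\notin\{0,-1,-2,\dots\}$ in the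 Jacobi case. We also determine all pairs of polynomials $f,g$ with $\int_{\mathbb{R}}f^m g\,e^{-t^2}dt=0$ for all large $m$.
\end{abstract}

\section{Introduction}\label{sec:intro}

\subsection{The problem}

Let $\mathbb{C}[t]$ be the algebra of complex polynomials in one variable. The Hermite, generalized Laguerre and Jacobi polynomials are orthogonal with respect to a weight $w$ on an open interval $B\subseteq\mathbb{R}$. To each weight we attach the operator $\Lambda=w^{-1}\circ\partial_t\circ w$, that is, $\Lambda h=h'+(w'/w)h$:
\[
\begin{array}{llll}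
\text{Hermite:} & B=\mathbb{R}, & w=e^{-t^2}, & \Lambda=\partial_t-2t;\\[3pt]
\text{Laguerre:} & B=(0,\infty), & w=t^{\alpha}e^{-t}, & \Lambda=\partial_t+\alpha t^{-1}-1;\\[3pt]
\text{Jacobi:} & B=(-1,1), & w=(1-t)^{\alpha}(1+t)^{\beta}, & \Lambda=\partial_t-\alpha(1-t)^{-1}+\beta(1+t)^{-1}.
\end{array}
\]
Here $\alpha,\beta>-1$ are real. For $h\in\mathbb{C}[t]$, $\Lambda h$ is the rational function with $(hw)'=(\Lambda h)\,w$. We keep only the values that are polynomials and set
\[
\operatorname{Im}'\Lambda=\mathbb{C}[t]\cap\Lambda(\mathbb{C}[t]).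
\]
The \emph{radical} of a linear subspace $V\subseteq\mathbb{C}[t]$ is
\[
\mathfrak{r}(V)=\{f\in\mathbb{C}[t] : f^m\in V \text{ for all sufficiently large } m\}.
\]
For an ideal this is the usual radical. In general $0\in\mathfrak{r}(V)$, and $\mathfrak{r}(V)=\{0\}$ means that every nonzero polynomial has infinitely many powers outside $V$. If $1\in V$, then all constants lie in $\mathfrak{r}(V)$, so $1\notin V$ is necessary for $\mathfrak{r}(V)=\{0\}$. The Strong Image Conjecture for classical orthogonal polynomials, posed in the paper of van den Essen and Zhao \cite{EZ}, asserts that for $V=\operatorname{Im}'\Lambda$ this condition is also sufficient. We prove it.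

\begin{theorem}\label{thm:main}
Let $\Lambda$ be one of the three operators above, with real $\alpha,\beta>-1$. If $1\notin\operatorname{Im}'\Lambda$, then $\mathfrak{r}(\operatorname{Im}'\Lambda)=\{0\}$. More precisely, $\operatorname{Im}'\Lambda=\mathbb{C}[t]$ in the Laguerre case with $\alpha=0$ and in the Jacobi case with $\alpha\beta=0$, and $\mathfrak{r}(\operatorname{Im}'\Lambda)=\{0\}$ in all other cases.
\end{theorem}

\subsection{A question about moments}\label{sub:moments}

Since $\int_B(\Lambda h)\,w\,dt$ is a boundary term, one expects $\operatorname{Im}'\Lambda$ to consist of polynomials of mean zero against $w$. Section~\ref{sec:functionals} shows that, outside the degenerate cases of Theorem~\ref{thm:main}, $\operatorname{Im}'\Lambda$ is exactly this hyperplane, which is the span of the orthogonal polynomials of positive degree. The problem then becomes: \emph{can the moments $\int_B f^m w\,dt$ of a nonzero polynomial $f$ vanish for all large $m$?}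

If $f$ has real coefficients they cannot, because $f^{2m}\ge0$. A discrete model suggests the same answer for complex $f$. Replace $w\,dt$ by positive masses at finitely many points, and let $u_1,\dots,u_n$ be the distinct nonzero values of $f$ at these points, taken with total masses $W_1,\dots,W_n>0$. If $\sum_j W_ju_j^m=0$ for $n$ consecutive values of $m$, the Vandermonde determinant gives $W_j=0$ for all $j$. So $n=0$, and $f$ vanishes on the support. For a weight supported on an interval one therefore guesses $f=0$.

This guess needs proof, because complex values can cancel. For the Hermite weight the second moment of $t+i/\sqrt2$ vanishes, and so do all odd moments of $t$. More seriously, the guess is false for entire functions: $\int_{-1}^1(e^{i\pi t})^m\,dt=0$ for all $m\ge1$. Here $e^{i\pi t}$ spreads the mass uniformly over the unit circle. A proof has to show that a polynomial cannot imitate this behavior.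

\subsection{Complex parameters and a polynomial factor}

The formulas for $\Lambda$ make sense for all complex $\alpha,\beta$, and so do $\operatorname{Im}'\Lambda$ and its radical. Write $\mathbb{Z}_{<0}=\{-1,-2,\dots\}$. In the Laguerre case the radical can be listed for every $\alpha$.

\begin{theorem}\label{thm:lagrad}
Let $\alpha\in\mathbb{C}$ and $\Lambda=\partial_t+\alpha t^{-1}-1$. Then
\[
\mathfrak{r}(\operatorname{Im}'\Lambda)=
\begin{cases}
\mathbb{C}[t] & \text{if } \alpha=0,\\
t\,\mathbb{C}[t] & \text{if } \alpha\in\mathbb{Z}_{<0},\\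
\{0\} & \text{otherwise.}
\end{cases}
\]
Moreover $1\in\operatorname{Im}'\Lambda$ only for $\alpha=0$. Hence the implication ``$1\notin\operatorname{Im}'\Lambda\Rightarrow\mathfrak{r}(\operatorname{Im}'\Lambda)=\{0\}$'' holds exactly for $\alpha\notin\mathbb{Z}_{<0}$.
\end{theorem}

\begin{theorem}\label{thm:jacrad}
Let $\alpha,\beta\in\mathbb{C}$ and $\Lambda=\partial_t-\alpha(1-t)^{-1}+\beta(1+t)^{-1}$.
\begin{enumerate}
\item[(a)] If $\alpha,\beta\notin\mathbb{Z}_{<0}$ and $1\notin\operatorname{Im}'\Lambda$, then $\mathfrak{r}(\operatorname{Im}'\Lambda)=\{0\}$.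
\item[(b)] If $\alpha=-1$ and $\beta\notin\mathbb{Z}_{<0}\cup\{0\}$, then $\operatorname{Im}'\Lambda=\mathfrak{r}(\operatorname{Im}'\Lambda)=(1-t)\mathbb{C}[t]$, and this space does not contain $1$. In particular, the hypothesis $\alpha>-1$ in Theorem~\ref{thm:main} cannot be replaced by $\alpha\ge-1$.
\end{enumerate}
\end{theorem}

The methods also apply to the moments of $f^mg$ with a fixed polynomial $g$. For the Hermite weight these moments vanish for large $m$ only when the integrand is odd for the evident reason.

\begin{theorem}\label{thm:herclass}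
Let $f,g\in\mathbb{C}[t]$ with $f$ nonconstant and $g\ne0$. Then $\int_{\mathbb{R}}f^mg\,e^{-t^2}dt=0$ for all large $m$ if and only if $f(-t)=f(t)$ and $g(-t)=-g(t)$.
\end{theorem}

The corresponding statements for the other two weights are Theorem~\ref{thm:lagasym} (the Laguerre moments of $f^mg$ are nonzero for large $m$, with an explicit asymptotic) and Theorem~\ref{thm:jacvanish} (if the Jacobi moments of $f^mg$ vanish for large $m$, they vanish for all $m\ge0$).

\subsection{The methods}

The three weights call for different tools. The Laguerre moments of $t^n$ grow like $n!$, fast enough for the top coefficients of $f^m$ to decide the asymptotics (Section~\ref{sec:laguerre}). The Hermite moments grow more slowly, and the two ends of $\mathbb{R}$ compete. We first avoid the analysis by reducing modulo a prime, which suffices for Theorem~\ref{thm:main}, and then carry it out by Laplace's method to prove Theorem~\ref{thm:herclass} (Section~\ref{sec:hermite}). On the bounded interval there is no growth to exploit. There we study the generating function $\sum_m c_mz^{-m-1}$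 of the moments, continue it from $\infty$ to $0$ inside a thin sector, and read off the low moments from its behavior at $0$ (Section~\ref{sec:jacobi}). Sections~\ref{sec:laguerre}, \ref{sec:hermite} and \ref{sec:jacobi} are independent of one another.

\section{Images as kernels of linear functionals}\label{sec:functionals}

We write $(a)_n=a(a+1)\cdots(a+n-1)$, with $(a)_0=1$. Recall that $\Gamma$ is meromorphic on $\mathbb{C}$, has no zeros, and has its poles at $0,-1,-2,\dots$; that $1/\Gamma$ is entire and $z/\Gamma(z+1)=1/\Gamma(z)$ for all $z$; and that $\int_0^\infty t^{z-1}e^{-t}dt=\Gamma(z)$ and $\int_0^1 y^{z-1}(1-y)^{z'-1}dy=\Gamma(z)\Gamma(z')/\Gamma(z+z')$ for $\operatorname{Re}z,\operatorname{Re}z'>0$. Define three linear functionals on $\mathbb{C}[t]$: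
\begin{align}
L_{\mathrm{H}}(h)&=\pi^{-1/2}\int_{\mathbb{R}}h(t)\,e^{-t^2}dt,\label{eq:LH}\\
L_\alpha(t^n)&=(\alpha+1)_n &&(\alpha\in\mathbb{C}),\label{eq:LL}\\
L_{\alpha,\beta}\big((1+t)^j\big)&=2^{\alpha+\beta+j+1}\,\frac{\Gamma(\alpha+1)\,\Gamma(\beta+j+1)}{\Gamma(\alpha+\beta+j+2)} &&(\alpha,\beta\in\mathbb{C}\setminus\mathbb{Z}_{<0}).\label{eq:LJ}
\end{align}
For $\operatorname{Re}\alpha>-1$ we have $L_\alpha(h)=\Gamma(\alpha+1)^{-1}\int_0^\infty h\,t^\alpha e^{-t}dt$. For $\operatorname{Re}\alpha,\operatorname{Re}\beta>-1$ the substitution $t=2y-1$ gives $L_{\alpha,\beta}(h)=\int_{-1}^1h\,(1-t)^\alpha(1+t)^\beta dt$. For fixed $h$, $L_{\alpha,\beta}(h)$ is holomorphic in $(\alpha,\beta)$ on the connected set $(\mathbb{C}\setminus\mathbb{Z}_{<0})^2$, so it is the analytic continuation of this integral. All three functionals are nonzero: $L_{\mathrm{H}}(1)=L_\alpha(1)=1$, and \eqref{eq:LJ} is nonzero as soon as $\operatorname{Re}(\alpha+\beta+j+2)>0$.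

\begin{lemma}\label{lem:count}
Let $D\colon\mathbb{C}[t]\to\mathbb{C}[t]$ be linear.
\begin{enumerate}
\item[(a)] If $\deg Dq=\deg q$ for all $q\neq0$, then $D$ is onto.
\item[(b)] If $D$ is injective, $\deg Dq\le\deg q+1$ for all $q$, and $L$ is a nonzero linear functional with $L\circ D=0$, then $D(\mathbb{C}[t])=\ker L$.
\end{enumerate}
\end{lemma}

\begin{proof}
Let $P_n$ be the space of polynomials of degree at most $n$; its dimension is $n+1$. In (a), $D$ maps each $P_n$ injectively into itself, hence onto itself. In (b), for all large $n$ the functional $L$ is nonzero on $P_{n+1}$, so $P_{n+1}\cap\ker L$ has dimension $n+1$. It contains $D(P_n)$, which also has dimension $n+1$, so the two are equal.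
\end{proof}

\begin{proposition}\label{prop:kernel}
\begin{enumerate}
\item[(a)] In the Hermite case $\operatorname{Im}'\Lambda=\ker L_{\mathrm{H}}$.
\item[(b)] In the Laguerre case with $\alpha\in\mathbb{C}$, $\operatorname{Im}'\Lambda=\mathbb{C}[t]$ if $\alpha=0$, and $\operatorname{Im}'\Lambda=\ker L_\alpha$ if $\alpha\neq0$.
\item[(c)] In the Jacobi case with $\alpha,\beta\in\mathbb{C}\setminus\mathbb{Z}_{<0}$, $\operatorname{Im}'\Lambda=\mathbb{C}[t]$ if $\alpha\beta=0$, and $\operatorname{Im}'\Lambda=\ker L_{\alpha,\beta}$ if $\alpha\beta\neq0$.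
\end{enumerate}
\end{proposition}

The degenerate cases have a simple cause. If an exponent is nonzero, $\Lambda$ has a pole at the corresponding endpoint, so $\Lambda h$ is a polynomial only if $h$ vanishes there, and this kills the boundary term. If the exponent is zero, $h$ is free at that endpoint, and so is the boundary term.

\begin{proof}
(a) The operator $\Lambda=\partial_t-2t$ maps $\mathbb{C}[t]$ to itself and raises the degree of every nonzero polynomial by exactly one, so it is injective. Also $L_{\mathrm{H}}(\Lambda h)=\pi^{-1/2}\int_{\mathbb{R}}(he^{-t^2})'dt=0$. Apply Lemma~\ref{lem:count}(b).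

(b) For $\alpha=0$, $\Lambda=\partial_t-1$ preserves degrees and is onto by Lemma~\ref{lem:count}(a). For $\alpha\ne0$, $\Lambda h$ is a polynomial if and only if $h(0)=0$, so $\operatorname{Im}'\Lambda$ is the image of $Dq=\Lambda(tq)$. We have $Dt^n=(n+1+\alpha)t^n-t^{n+1}$. Thus $D$ raises degrees by exactly one, and $L_\alpha(Dt^n)=(n+1+\alpha)(\alpha+1)_n-(\alpha+1)_{n+1}=0$. Apply Lemma~\ref{lem:count}(b).

(c) For any complex $\alpha,\beta$, $\Lambda h$ is a polynomial if and only if $\alpha h(1)=0$ and $\beta h(-1)=0$. If $\alpha=\beta=0$, then $\Lambda=\partial_t$ is onto. If $\alpha=0\neq\beta$, then $\operatorname{Im}'\Lambda$ is the image of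
\begin{equation}\label{eq:onesided}
q\longmapsto\Lambda\big((1+t)q\big)=(1+t)q'+(1+\beta)q .
\end{equation}
This map multiplies the leading coefficient of a polynomial of degree $n$ by $n+1+\beta\ne0$, so it is onto by Lemma~\ref{lem:count}(a). If $\beta=0\ne\alpha$, the map is $q\mapsto\Lambda((1-t)q)=(1-t)q'-(1+\alpha)q$, and the factor is $-(n+1+\alpha)\neq0$.

Let $\alpha\beta\ne0$. Then $\operatorname{Im}'\Lambda$ is the image of
\begin{equation}\label{eq:twosided}
Dq=\Lambda\big((1-t^2)q\big)=(1-t^2)q'+\big(\beta-\alpha-(\alpha+\beta+2)t\big)q,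
\end{equation}
which raises degrees by at most one. With $y=1+t$ we have $1-t^2=(2-y)y$ and $\beta-\alpha-(\alpha+\beta+2)t=2(\beta+1)-(\alpha+\beta+2)y$, hence
\[
Dy^j=2(\beta+j+1)\,y^j-(\alpha+\beta+j+2)\,y^{j+1}.
\]
Since $\beta+j+1\neq0$, $D$ multiplies the lowest nonzero coefficient of $q$ in powers of $y$ by a nonzero number, so $D$ is injective. From \eqref{eq:LJ}, $\Gamma(\beta+j+2)=(\beta+j+1)\Gamma(\beta+j+1)$ and $z/\Gamma(z+1)=1/\Gamma(z)$ with $z=\alpha+\beta+j+2$ we get $(\alpha+\beta+j+2)L_{\alpha,\beta}(y^{j+1})=2(\beta+j+1)L_{\alpha,\beta}(y^j)$, that is, $L_{\alpha,\beta}(Dy^j)=0$. Apply Lemma~\ref{lem:count}(b).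
\end{proof}

\begin{remark}\label{rem:L1}
By \eqref{eq:LJ}, $L_{\alpha,\beta}(1)=0$ if and only if $\alpha+\beta+2\in\{0,-1,-2,\dots\}$. So in the range of Theorem~\ref{thm:jacrad}(a) the hypothesis $1\notin\operatorname{Im}'\Lambda$ excludes these parameters as well as those with $\alpha\beta=0$. For real $\alpha,\beta>-1$ they do not occur.
\end{remark}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
Proposition~\ref{prop:kernel} gives the degenerate cases. In all other cases $\operatorname{Im}'\Lambda=\ker L$ for the appropriate functional $L$, and $L(1)>0$. It remains to show that $L(f^m)\neq0$ for infinitely many $m$ whenever $f\neq0$. For a nonzero constant $f$ we have $L(f^m)=f^mL(1)\ne0$. For nonconstant $f$ we use Theorem~\ref{thm:lagasym} (with $f$ scaled to be monic and $g=1$) in the Laguerre case and Proposition~\ref{prop:herarith} in the Hermite case. In the Jacobi case we use Theorem~\ref{thm:jacvanish} with $g=1$: if $L(f^m)=0$ for all large $m$, it gives $L(1)=0$, which is false. Only the case $\operatorname{Re}\alpha,\operatorname{Re}\beta>-1$ of that theorem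 is needed, and it is proved in Sections~\ref{sub:cauchy}--\ref{sub:integrable}.
\end{proof}

\section{The Laguerre functional}\label{sec:laguerre}

The whole argument is visible for $\alpha=0$ and $f=t+a$, where $L_0(t^n)=n!$:
\[
L_0\big((t+a)^m\big)=\sum_{j=0}^m\binom mj a^j\,(m-j)!=m!\sum_{j=0}^m\frac{a^j}{j!}.
\]
A single partial sum of the exponential series can vanish ($m=1$, $a=-1$), but the partial sums tend to $e^a\neq0$. In general, the $j$-th coefficient of $f^m$ from the top grows like $m^j$, while passing from $t^n$ to $t^{n-j}$ divides the moment by about $n^j$. The two effects balance, and the same series appears.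

\begin{theorem}\label{thm:lagasym}
Let $\alpha\in\mathbb{C}\setminus\mathbb{Z}_{<0}$. Let $f=t^d+a_1t^{d-1}+\dots+a_d$ with $d\ge1$, let $g$ be monic of degree $\ell\ge0$, and put $n=dm+\ell$. Then
\[
\frac{L_\alpha(f^mg)}{(\alpha+1)_n}\longrightarrow e^{a_1/d}\qquad(m\to\infty).
\]
In particular $L_\alpha(f^mg)\neq0$ for all large $m$.
\end{theorem}

\begin{proof}
Write $g=t^\ell+b_1t^{\ell-1}+\dots+b_\ell$, and put $F(y)=1+a_1y+\dots+a_dy^d$ and $G(y)=1+b_1y+\dots+b_\ell y^\ell$. Let $\kappa_j(m)$ be the coefficient of $y^j$ in $F^mG$. Then $f^mg=\sum_{j=0}^n\kappa_j(m)t^{n-j}$ and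
\begin{equation}\label{eq:lagsum}
\frac{L_\alpha(f^mg)}{(\alpha+1)_n}=\sum_{j=0}^nu_j(m),\qquad u_j(m)=\kappa_j(m)\prod_{i=n-j+1}^n\frac1{\alpha+i}.
\end{equation}
Put $u_j(m)=0$ for $j>n$. We use Tannery's theorem, which is dominated convergence for series: if $u_j(m)\to u_j$ for each $j$ and $|u_j(m)|\le M_j$ with $\sum_jM_j<\infty$, then $\sum_ju_j(m)\to\sum_ju_j$.

\emph{Termwise limit.} As formal power series, $F^mG=\sum_{l\ge0}m^l(\log F)^lG/l!$ with $\log F=a_1y+O(y^2)$ and $G(0)=1$. The $l$-th term is $m^la_1^ly^l/l!+O(y^{l+1})$. Hence $\kappa_j(m)$ is a polynomial in $m$ of degree at most $j$ in which $m^j$ has coefficient $a_1^j/j!$. For fixed $j$ each of the $j$ factors $\alpha+i$ in \eqref{eq:lagsum} satisfies $(\alpha+i)/(dm)\to1$. So $u_j(m)\to(a_1/d)^j/j!$.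

\emph{Domination.} Choose $A>0$ with $|a_i|\le\binom diA^i$ and $|b_i|\le\binom\ell iA^i$ for all $i$. The coefficients of $F$ and $G$ are then bounded in modulus by those of $(1+Ay)^d$ and $(1+Ay)^\ell$, so $|\kappa_j(m)|$ is at most the coefficient $\binom njA^j$ of $y^j$ in $(1+Ay)^{n}$. The numbers $|\alpha+i|/i$, $i\geq1$, are nonzero because $\alpha\notin\mathbb{Z}_{<0}$, and they tend to $1$; so they are bounded below by some $\delta>0$. Therefore
\[
|u_j(m)|\le\binom njA^j\,\delta^{-j}\,\frac{(n-j)!}{n!}=\frac{(A/\delta)^j}{j!},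
\]
which is summable and independent of $m$. The limit of \eqref{eq:lagsum} is $\sum_j(a_1/d)^j/j!=e^{a_1/d}$.
\end{proof}

At $\alpha=-k$ the high moments $(\alpha+1)_n$ vanish instead of growing, the low coefficients of $f^m$ take over, and the answer changes.

\begin{proof}[Proof of Theorem~\ref{thm:lagrad}]
By Proposition~\ref{prop:kernel}(b), $\operatorname{Im}'\Lambda=\mathbb{C}[t]$ for $\alpha=0$, and $\operatorname{Im}'\Lambda=\ker L_\alpha\not\ni1$ for $\alpha\ne0$. Let $\alpha\notin\mathbb{Z}_{<0}\cup\{0\}$ and $f\neq0$. Then $L_\alpha(f^m)\neq0$ for large $m$: for constant $f$ because $L_\alpha(f^m)=f^m$, and otherwise by Theorem~\ref{thm:lagasym}. So the radical is $\{0\}$.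

Let $\alpha=-k$ with $k\ge1$. Then $L_\alpha(t^n)=(1-k)(2-k)\cdots(n-k)$ vanishes for $n\ge k$. If $f(0)=0$, then $f^m\in t^k\mathbb{C}[t]\subseteq\ker L_\alpha$ for $m\ge k$, so $f$ is in the radical. If $f(0)=c\neq0$, expand $(f/c)^m=\sum_lm^l(\log(f/c))^l/l!$ in powers of $t$. For $j\ge1$ the coefficient of $t^j$ is a polynomial in $m$ that vanishes at $m=0$. Only the coefficients with $j<k$ contribute to $c^{-m}L_\alpha(f^m)$, so this is a polynomial in $m$ with value $1$ at $m=0$. It has finitely many zeros, so $f$ is not in the radical.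
\end{proof}

\section{The Hermite functional}\label{sec:hermite}

Write $L=L_{\mathrm{H}}$ and $\mu_n=L(t^n)$. From $\mu_0=1$, $\mu_1=0$ and $0=L(\Lambda t^n)=n\mu_{n-1}-2\mu_{n+1}$ we get
\begin{equation}\label{eq:mu}
\mu_n=0\quad(n\text{ odd}),\qquad \mu_n=\frac{1\cdot3\cdot5\cdots(n-1)}{2^{n/2}}\quad(n\text{ even}).
\end{equation}
The argument of Section~\ref{sec:laguerre} does not carry over. For even $n$ and $j$ the ratio $\mu_{n-j}/\mu_n$ is asymptotic to $(2/n)^{j/2}$, not $n^{-j}$. If $a_1\ne0$, the $j$-th term of the analogue of \eqref{eq:lagsum} is asymptotic to $\big(a_1\sqrt{2m/d}\big)^j/j!$, which is unbounded in $m$.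

\subsection{Reduction modulo a prime}

The moments \eqref{eq:mu} have an arithmetic property: for an odd prime $p$, the numerator of $\mu_n$ is divisible by $p$ for every $n\ge p$. Modulo $p$, then, $L$ sees only the coefficients of $t^0,\dots,t^{p-1}$, much like the Laguerre functional at a negative integer. The difference is that $p$ may grow with $m$. For example, with $p=m=3$,
\[
L\big((1+bt^2)^3\big)=1+3b\mu_2+3b^2\mu_4+b^3\mu_6=1+\tfrac32b+\tfrac94b^2+\tfrac{15}8b^3 .
\]
The middle terms are divisible by $3$ because of the binomial coefficients, and the last one because of $\mu_6$. If $b$ is an integer, the sum is $1$ modulo $3$ and cannot vanish. To run this argument for complex coefficients we first make them algebraic.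

\begin{proposition}\label{prop:herarith}
If $f\in\mathbb{C}[t]$ is nonzero, then $L_{\mathrm{H}}(f^m)\neq0$ for infinitely many $m$.
\end{proposition}

\begin{proof}
Suppose that $L(f^m)=0$ for all $m\ge N$. After scaling, $f=t^r(1+b_1t+\dots+b_st^s)$ with $r,s\ge0$.

\emph{Algebraic coefficients.} By \eqref{eq:mu}, $L(f^m)=P_m(b_1,\dots,b_s)$ for polynomials $P_m$ with rational coefficients that depend only on $m,r,s$. The $P_m$ with $m\ge N$ have a common zero in $\mathbb{C}^s$, so $1$ is not in the ideal that they generate in $\overline{\mathbb{Q}}[X_1,\dots,X_s]$. By the Nullstellensatz, a proper ideal in a polynomial ring over an algebraically closed field has a zero in that field. Replacing $(b_1,\dots,b_s)$ by such a zero, we may assume that all $b_i$ are algebraic numbers. The normalization of the lowest coefficient guarantees that the new $f$ is still nonzero.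

\emph{A ring in which to reduce.} Recall that the algebraic integers form a ring $\overline{\mathbb{Z}}$, that $\overline{\mathbb{Z}}\cap\mathbb{Q}=\mathbb{Z}$, and that every algebraic number has a positive integer multiple in $\overline{\mathbb{Z}}$. Choose an even $D\ge2$ with $Db_i\in\overline{\mathbb{Z}}$ for all $i$, and let $O=\overline{\mathbb{Z}}[1/D]$. Then $f\in O[t]$ and $\mu_n\in O$, so $L(O[t])\subseteq O$. Let $p$ be a prime not dividing $D$. We use two facts.
\begin{enumerate}
\item[(i)] $\mu_n\in pO$ for $n\ge p$. Indeed, either $n$ is odd and $\mu_n=0$, or $n\ge p+1$ is even and $p$ is one of the factors $1,3,\dots,n-1$.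
\item[(ii)] If $u$ is an integer prime to $p$ and $j\ge0$, then $u/2^j\notin pO$. Indeed, if $u/2^j=p\,x/D^k$ with $x\in\overline{\mathbb{Z}}$, then $x$ is rational, hence an integer, and $uD^k=2^jpx$ gives $p\mid uD^k$, which is false.
\end{enumerate}

\emph{Case $r\ge1$.} We choose $m$ so that the lowest term of $f^m$ has degree $p-1$, the last degree that survives. By Dirichlet's theorem there are infinitely many primes $p\equiv1\pmod r$. Take one with $p\nmid D$ and $m=(p-1)/r\ge N$. Then $f^m=t^{p-1}+\sum_{n\ge p}e_nt^n$ with $e_n\in O$, so $L(f^m)\in\mu_{p-1}+pO$ by (i). The numerator $1\cdot3\cdots(p-2)$ of $\mu_{p-1}$ is prime to $p$, so $\mu_{p-1}\notin pO$ by (ii), and $L(f^m)\neq0$.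

\emph{Case $r=0$.} Take a prime $p\ge N$ with $p\nmid D$, and $m=p$. In any commutative ring the $p$-th power of a sum is congruent modulo $p$ to the sum of the $p$-th powers, so $f^p\in1+\sum_{i\ge1}b_i^pt^{ip}+pO[t]$. By (i), $L(f^p)\in1+pO$, and by (ii), $L(f^p)\neq0$.

Both cases contradict the assumption.
\end{proof}

\subsection{Laplace's method}

For Theorem~\ref{thm:herclass} we need the size of the integrals themselves. The function $x^Me^{-x^2}$ on $(0,\infty)$ is largest at $x_0=\sqrt{M/2}$, where the second derivative of its logarithm is $-M/x_0^2-2=-4$. So near $x_0$ it looks like a Gaussian $e^{-2s^2}$ of fixed width.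

\begin{lemma}\label{lem:laplace}
Let $R_1>0$, $\lambda,b\in\mathbb{C}$, $q\in\mathbb{Z}$, and let $\Psi$ be continuous on $[R_1,\infty)$ with $\Psi(x)x^{-q}\to b$ as $x\to\infty$. Put $x_0=\sqrt{M/2}$. Then, as $M\to\infty$,
\[
\int_{R_1}^\infty x^Me^{-x^2+2\lambda x}\,\Psi(x)\,dx=x_0^{M+q}e^{-x_0^2+2\lambda x_0}\Big(b\sqrt{\pi/2}\;e^{\lambda^2/2}+o(1)\Big).
\]
\end{lemma}

\begin{proof}
Put $x=x_0+s$. Since $M=2x_0^2$, the integrand divided by $x_0^{M+q}e^{-x_0^2+2\lambda x_0}$ equals $e^{\varphi(s)+2\lambda s}\,\Psi(x_0+s)x_0^{-q}$, where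
\[
\varphi(s)=2x_0^2\Big[\log\Big(1+\frac s{x_0}\Big)-\frac s{x_0}\Big]-s^2 .
\]
For fixed $s$ we have $\varphi(s)\to-2s^2$ and $\Psi(x_0+s)x_0^{-q}\to b$. For domination, $\log(1+y)\le y$ gives $\varphi(s)\le-s^2$, and $|\Psi(x)|x_0^{-q}\le C(x/x_0)^q$ on $[R_1,\infty)$. We claim $(x/x_0)^q\le C'(1+|s|)^{|q|}$ when $x_0\ge1$. For $q\ge0$ use $x/x_0\le1+|s|$. For $q<0$, either $x\ge x_0/2$ and $x_0/x\le2$, or $x<x_0/2$, so that $|s|>x_0/2$ and $x_0/x\le2|s|/R_1$. Dominated convergence and $\int_{\mathbb{R}}e^{-2s^2+2\lambda s}ds=\sqrt{\pi/2}\,e^{\lambda^2/2}$ finish the proof.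
\end{proof}

\subsection{Proof of Theorem~\ref{thm:herclass}}

If $f$ is even and $g$ is odd, the integrand is odd and all integrals vanish. Conversely, suppose that $I_m=\int_{\mathbb{R}}f^mg\,e^{-t^2}dt=0$ for all large $m$. We may take $f=t^d+a_1t^{d-1}+\cdots$ monic. Put $c=a_1/d$ and $\ell=\deg g$.

The model is $f=t+c$. The substitution $x=t+c$ turns the integrand into $x^me^{-x^2+2cx}\cdot e^{-c^2}g(x-c)$, to which Lemma~\ref{lem:laplace} applies near $x_0$ and near $-x_0$. For general $f$ the main contributions come from large $|t|$, where $f$ has a $d$-th root that can serve as $x$. The two contributions must cancel, and we extract the consequences in three rounds: $c=0$, then an exact symmetry of the integrand, then the symmetry of $f$ and $g$ separately.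

\emph{Step 1: the coordinate $x=f^{1/d}$.} For large $|t|$ put $x(t)=t\,(f(t)/t^d)^{1/d}$ with the principal root. Then $x(t)=t+c+O(1/t)$ and $f=x^d$. As a function of $1/t$, the function $1/x$ is holomorphic at $0$ with derivative $1$. By the inverse function theorem there is $R'>0$ such that $x(t)$ maps a neighborhood of $\infty$ biholomorphically onto $\{|x|>R'\}$, with an inverse $\tau$ whose Laurent series is $\tau(x)=x-c+O(1/x)$. Put
\[
\Phi(x)=g(\tau(x))\,e^{-\tau(x)^2}\,\tau'(x)=e^{-x^2+2cx}\,\Theta(x),\qquad|x|>R'.
\]
Since $\tau^2=x^2-2cx+\mathrm{const}+O(1/x)$, the factor $e^{-\tau^2+x^2-2cx}$ is holomorphic and nonzero at $\infty$. Also $\tau'=1+O(x^{-2})$. Hence $\Theta$ is holomorphic on $|x|>R'$, meromorphic at $\infty$, and $\Theta(x)\sim\vartheta x^\ell$ with $\vartheta\ne0$.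

\emph{Step 2: an integral over real $x$.} Fix $R_1>R'$, and fix $R_0$ so large that $\tau(x(t))=t$ and $\pm\operatorname{Re}x(t)>R'$ for real $t$ with $\pm t\ge R_0$. The integral of $f^mge^{-t^2}$ over $[R_0,S]$ is the integral of $x^{dm}\Phi(x)$ over the path $x([R_0,S])$. By Cauchy's theorem in the half-plane $\operatorname{Re}x>R'$, this path can be replaced by the segments from $x(R_0)$ to $R_1$, from $R_1$ to $\operatorname{Re}x(S)$, and from $\operatorname{Re}x(S)$ to $x(S)$. As $S\to\infty$, $\operatorname{Im}x(S)\to\operatorname{Im}c$, so the last segment stays in a horizontal strip. There $|x^{dm}\Phi(x)|\le e^{-\xi^2+O(\xi)}$ with $\xi=\operatorname{Re}x$ and $m$ fixed, so this segment contributes $0$ in the limit. We treat $(-\infty,-R_0]$ in the same way in the half-plane $\operatorname{Re}x<-R'$ and then substitute $-x$ for $x$. The interval $[-R_0,R_0]$ and the two fixed segments are compact and independent of $m$, so they contribute $O(A^m)$ for some constant $A$. Thus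
\begin{equation}\label{eq:herred}
I_m=\int_{R_1}^\infty x^{dm}\big[\Phi(x)+(-1)^{dm}\Phi(-x)\big]dx+O(A^m).
\end{equation}
With $x_0=\sqrt{dm/2}$ we have $\log(x_0^{dm+q}e^{-x_0^2})=\frac{dm}2\log m+O(m)$ for every fixed $q$, so
\begin{equation}\label{eq:negligible}
A^m=o\big(x_0^{dm+q}e^{-x_0^2}\big).
\end{equation}

\emph{Step 3: $c=0$.} Apply Lemma~\ref{lem:laplace} with $M=dm$, $q=\ell$ to the two terms of \eqref{eq:herred}: with $\lambda=c$, $b=\vartheta$ and with $\lambda=-c$, $b=(-1)^\ell\vartheta$. Divide by $\vartheta\sqrt{\pi/2}\,e^{c^2/2}x_0^{dm+\ell}e^{-x_0^2}$. By \eqref{eq:negligible} and $I_m=0$,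
\begin{equation}\label{eq:bracket}
e^{2cx_0}(1+o(1))+(-1)^{dm+\ell}e^{-2cx_0}(1+o(1))\longrightarrow0 .
\end{equation}
If $\operatorname{Re}c\neq0$, one of the exponentials tends to $\infty$ in modulus and the other to $0$, which contradicts \eqref{eq:bracket}. Let $c=i\gamma$ with $\gamma$ real and nonzero, and let $m$ run through the even integers, so that the sign is constant. The left side of \eqref{eq:bracket} is $2\cos y_m+o(1)$ or $2i\sin y_m+o(1)$ with $y_m=2\gamma\sqrt{dm/2}$. The sequence $|y_m|$ tends to $\infty$ with steps tending to $0$, so it passes arbitrarily close to infinitely many multiples of $\pi$ and to infinitely many odd multiples of $\pi/2$. Hence $\limsup|\cos y_m|=\limsup|\sin y_m|=1$, again a contradiction. So $c=0$.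

\emph{Step 4: $d$ is even and $\Phi$ is odd.} Now the bracket in \eqref{eq:herred} is $e^{-x^2}\Psi_\pm(x)$ with $\Psi_\pm(x)=\Theta(x)\pm\Theta(-x)$ and sign $\pm=(-1)^{dm}$. Take a sign that occurs for infinitely many $m$. If $\Psi_\pm\not\equiv0$, then, being meromorphic at $\infty$, it satisfies $\Psi_\pm(x)\sim bx^q$ with $b\neq0$ and $q\in\mathbb{Z}$. Lemma~\ref{lem:laplace} with $\lambda=0$ and \eqref{eq:negligible} then give $I_m\neq0$ for all large $m$ with this sign. So $\Psi_\pm\equiv0$. If $d$ were odd, both signs would occur, and $2\Theta=\Psi_++\Psi_-\equiv0$, contrary to $\vartheta\neq0$. Hence $d$ is even and $\Psi_+\equiv0$, that is, $\Phi(-x)=-\Phi(x)$ on $|x|>R'$.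

\emph{Step 5: separating the exponential from the algebraic factors.} Put $y(x)=\tau(-x)^2-\tau(x)^2$. The identity of Step~4 reads
\begin{equation}\label{eq:expalg}
e^{y(x)}=-\frac{g(\tau(-x))\,\tau'(-x)}{g(\tau(x))\,\tau'(x)} .
\end{equation}
Work in the field of meromorphic functions on $|x|>R'$. The functions $\tau(\pm x)$ are algebraic over $\mathbb{C}(x)$ because $f(\tau(\pm x))=x^d$, and $\tau'(\pm x)=d(\pm x)^{d-1}/f'(\tau(\pm x))$ are then algebraic too. So $y$ and, by \eqref{eq:expalg}, $e^y$ are algebraic over $\mathbb{C}(x)$. Two elements of a field of transcendence degree one over $\mathbb{C}$ are algebraically dependent, so $Q(y,e^y)=0$ for a nonzero polynomial $Q(Y,Z)=\sum_{j\le J}q_j(Y)Z^j$ with $q_J\neq0$. Suppose that $y$ is nonconstant. Then its image contains an open set, so the entire function $Q(Y,e^Y)$ vanishes identically. Dividing by $e^{JY}$ and letting $Y\to+\infty$ gives $q_J(Y)\to0$, which is impossible for a nonzero polynomial. So $y$ is constant. Since $c=0$, we have $\tau(x)^2=x^2+\mathrm{const}+O(1/x)$, so $y(x)=O(1/x)$, and the constant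 is $0$.

Thus $(\tau(-x)-\tau(x))(\tau(-x)+\tau(x))=0$. The first factor is asymptotic to $-2x$, so $\tau(-x)=-\tau(x)$. Then $f(-\tau(x))=f(\tau(-x))=x^d=f(\tau(x))$, and since $\tau(x)$ ranges over an open set, $f$ is even. Finally $\tau'$ is even, so \eqref{eq:expalg} with $y=0$ gives $g(-\tau(x))=-g(\tau(x))$, and $g$ is odd. \qed

\section{The Jacobi functional}\label{sec:jacobi}

\begin{theorem}\label{thm:jacvanish}
Let $\alpha,\beta\in\mathbb{C}\setminus\mathbb{Z}_{<0}$, and let $f,g\in\mathbb{C}[t]$ with $f\neq0$. If $L_{\alpha,\beta}(f^mg)=0$ for all large $m$, then $L_{\alpha,\beta}(f^mg)=0$ for all $m\ge0$.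
\end{theorem}

For $\operatorname{Re}\alpha,\operatorname{Re}\beta>-1$ this is a statement about the integrals $\int_{-1}^1f^mg\,w\,dt$. The hypothesis can hold with $g\ne0$, for instance when $\alpha=\beta>-1$, $f$ is even and $g$ is odd.

Put $c_m=L_{\alpha,\beta}(f^mg)$. If $f$ is a nonzero constant, then $c_m=f^mc_0$ and the theorem holds. Through Section~\ref{sub:nonintegrable} we therefore fix a nonconstant $f$, assume $c_m=0$ for $m\ge N$, and set
\[
H(z)=\sum_{m\geq0}c_mz^{-m-1}=\sum_{m<N}c_mz^{-m-1},\qquad M=\max_{|t|\le2}|f(t)|,\qquad v=gw .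
\]
On $(-1,1)$ the weight is $w=\exp(\alpha\log(1-t)+\beta\log(1+t))$ with real logarithms. A \emph{branch} of $v$ on a path or an open set in $\mathbb{C}\setminus\{\pm1\}$ is given by the same formula with continuous choices of the two logarithms. Such choices exist along every path and on every simply connected open set.

\subsection{The generating function in a sector}\label{sub:cauchy}

Assume for the moment that $\operatorname{Re}\alpha,\operatorname{Re}\beta>-1$, so that $v$ is integrable on $(-1,1)$. For $|z|>M$ the geometric series for $1/(z-f)$ converges uniformly on $[-1,1]$, and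
\begin{equation}\label{eq:cauchy}
H(z)=\int_{-1}^1\frac{v(t)\,dt}{z-f(t)} .
\end{equation}
The function $zH(z)=\sum_{m<N}c_mz^{-m}$ is a polynomial in $1/z$. If it tends to $0$ as $z\to0$ along some ray, it is the zero polynomial, and the theorem follows. The integral suggests that this happens, because the kernel $z/(z-f(t))$ tends to $0$ wherever $f(t)\neq0$. To make this precise, fix $\theta\in\mathbb{R}$ and $\eta\in(0,\pi/8)$, to be chosen in Lemma~\ref{lem:sector}, and put
\[
\Sigma=\{u\neq0:|\arg u-\theta|<2\eta\},\qquad\Sigma'=\{u\ne0:|\arg u-\theta|<\eta\},\qquad R=e^{i\theta}(0,\infty).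
\]
Both sectors are convex. We call a function of $z$, defined at least for $z\in\Sigma'$ with $|z|>M$, \emph{tame} if it extends to a holomorphic function $G$ on $\Sigma'$ with $zG(z)\to0$ as $z\to0$ along $R$. The extension is unique by the identity theorem, and finite sums of tame functions are tame. Since $H$ is itself holomorphic on $\Sigma'$, \emph{it suffices to show that $H$ is tame.}

\begin{lemma}\label{lem:tame}
Let $I$ be an interval, let $\phi$ be integrable on $I$, and let $u\colon I\to\mathbb{C}\setminus\Sigma'$ be continuous and nonzero almost everywhere. Then $G(z)=\int_I\phi(s)(z-u(s))^{-1}ds$ is holomorphic on $\Sigma'$ and tame.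
\end{lemma}

\begin{proof}
For $z$ in a compact subset of $\Sigma'$ the kernel $1/(z-u(s))$ is bounded uniformly in $s$, so $G$ is continuous by dominated convergence and holomorphic by the theorems of Fubini and Morera. For $z\in R$ the distance from $z$ to the complement of $\Sigma'$ is $|z|\sin\eta$, so $|z/(z-u(s))|\le1/\sin\eta$. As $z\to0$ this kernel tends to $0$ for almost every $s$, and dominated convergence gives $zG(z)\to0$.
\end{proof}

If the curve $f([-1,1])$ misses some sector with vertex $0$, Lemma~\ref{lem:tame} applies to \eqref{eq:cauchy} directly and the proof is finished. This covers every $f$ with real coefficients: take for $R$ the positive imaginary axis. In general the curve meets every ray.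

\begin{example}\label{ex:quartic}
Let $f=(t+i)^4$. As $t$ runs from $-1$ to $1$, the argument of $t+i$ decreases from $3\pi/4$ to $\pi/4$, so $f(t)$ runs once clockwise around $0$ from $-4$ to $-4$. Take $w=1$ and $g=f'$. Then $c_m=[f^{m+1}/(m+1)]_{-1}^1=0$ for all $m$, so $H=0$, while the integral in \eqref{eq:cauchy} equals $2\pi i$ for $z$ near $0$. So \eqref{eq:cauchy} fails once $z$ has crossed the curve.
\end{example}

The remedy is to move the curve out of the way before $z$ crosses it. Each arc of the curve inside $\Sigma'$ is pushed toward the vertex until it runs along the two edges of $\Sigma'$ (Figure~\ref{fig:sector}). In the $t$-plane the new path leaves the interval and runs to a zero of $f$ and back; in Example~\ref{ex:quartic} this is the zero $t=-i$. For this we need inverse branches of $f$ on the whole larger sector $\Sigma$, and control of the integrand at the vertex.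

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=1.15]
\fill[gray!15] (0,0) -- (15:4.4) arc (15:45:4.4) -- cycle;
\draw[dashed] (0:4.4) -- (0,0) -- (60:4.4);
\draw[dotted,thick] (0,0) -- (30:4.7) node[right] {$R$};
\draw[->] plot[domain=-14:82,samples=40] (\x:{3.5-0.02*\x}) node[left] {$f([-1,1])$};
\draw[very thick,->] (15:3.2) -- (15:1.6);
\draw[very thick] (15:1.6) -- (0,0) (45:1.5) -- (45:2.6);
\draw[very thick,->] (0,0) -- (45:1.5);
\fill (15:3.2) circle (1.5pt) node[below left] {$u_1$};
\fill (45:2.6) circle (1.5pt) node[above] {$u_2$};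
\fill (0,0) circle (1.5pt) node[left] {$0$};
\node at (38:4) {$\Sigma'$};
\node at (53:4) {$\Sigma$};
\end{tikzpicture}
\caption{The curve $f([-1,1])$ crosses the shaded sector $\Sigma'$ from $u_1$ to $u_2$. Inside the larger sector $\Sigma$ (dashed edges), on which $f$ has holomorphic inverse branches, this arc is replaced by the segments $[u_1,0]$ and $[0,u_2]$ (thick). The variable $z$ can then tend to $0$ along the ray $R$ without meeting the path of integration.}
\label{fig:sector}
\end{figure}

\subsection{Choice of the sector and local coordinates}\label{sub:sector}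

\begin{lemma}\label{lem:sector}
There are $\theta\in\mathbb{R}$ and $\eta\in(0,\pi/8)$ with the following properties.
\begin{enumerate}
\item[(a)] Each critical value of $f$, and each of $f(1)$, $f(-1)$, is either $0$ or lies outside $\overline{\Sigma}$.
\item[(b)] The set $T=\{t\in[-1,1]:f(t)\in\Sigma'\}$ is a finite, possibly empty, disjoint union of intervals $(t_1,t_2)$ with $[t_1,t_2]\subset(-1,1)$ and $f(t_1),f(t_2)\in\partial\Sigma'\setminus\{0\}$.
\end{enumerate}
\end{lemma}

\begin{proof}
Let $E$ be the finite set of the following points $u/|u|$ of the unit circle: $u$ is a nonzero critical value of $f$ or a nonzero value $f(\pm1)$; or $u=\pm f^{(k)}(t_0)$, where $t_0\in[-1,1]$ is a zero of $f$ of multiplicity $k$; or $u=\pm a_0$, where $a_0$ is the leading coefficient of $f$. Choose $\theta,\eta$ such that no point of $E$ has argument in $[\theta-2\eta,\theta+2\eta]$. Then (a) holds.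

At a boundary point of $T$ relative to $[-1,1]$ the value of $f$ lies in $\partial\Sigma'$, so one of the real polynomials $\operatorname{Im}(e^{-i(\theta\pm\eta)}f(t))$ vanishes. Their leading coefficients $\operatorname{Im}(e^{-i(\theta\pm\eta)}a_0)$ are nonzero by the choice of $E$, so $T$ has finitely many boundary points. Near a zero $t_0\in[-1,1]$ we have $f(t)\sim f^{(k)}(t_0)(t-t_0)^k/k!$, so for real $t$ near $t_0$ the direction $f(t)/|f(t)|$ is close to a point of $E$ and $f(t)\notin\Sigma'$. Hence $\overline T$ contains no zero of $f$. It does not contain $\pm1$ either: if $f(\pm1)=0$ by what was just said, and otherwise by (a). So $T$ is an open subset of $\mathbb{R}$ with finite boundary and closure in $(-1,1)$, and (b) follows.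
\end{proof}

Fix $\theta,\eta$ as in the lemma. We recall two standard facts.

\emph{Inverse branches.} A nonconstant polynomial is a proper map, so over the complement of its critical values it is a finite covering. A covering of a simply connected domain is trivial. By (a), every component $U$ of $f^{-1}(\Sigma)$ is therefore mapped biholomorphically onto $\Sigma$. It is simply connected, and it avoids $\pm1$ because $f(\pm1)\notin\Sigma$.

\emph{Local coordinates at the zeros.} If $p$ is a zero of $f$ of multiplicity $k=k_p$, there is a biholomorphic map $\psi_p$ from a disc $|x|<\rho_p$ onto a neighborhood $W_p$ of $p$ with $\psi_p(0)=p$ and $f(\psi_p(x))=x^k$. We take the $W_p$ pairwise disjoint, with $W_p\setminus\{p\}$ avoiding $\pm1$, and with $W_p\subset\{|t|<2\}$ if $p=\pm1$. Outside $\bigcup_pW_p$ the function $|f|$ has a positive lower bound, since it has no zeros there and tends to $\infty$ at $\infty$. So there is $r>0$ with $f^{-1}(\{|u|<r\})\subseteq\bigcup_pW_p$. Define the exponent of $w$ at $p$ by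
\[
a_p=\alpha\ \text{ if }p=1,\qquad a_p=\beta\ \text{ if }p=-1,\qquad a_p=0\ \text{ otherwise.}
\]

\begin{lemma}\label{lem:local}
Let $p$ be a zero of $f$. Consider a branch of $v$ on a path, or on a connected open set, in $W_p\setminus\{p\}$, together with a continuous choice of $\log x$ on it, where $t=\psi_p(x)$. Then $v(\psi_p(x))\,\psi_p'(x)=x^{a_p}h(x)$, where $x^{a_p}=e^{a_p\log x}$ and $h$ is holomorphic on $|x|<\rho_p$.
\end{lemma}

\begin{proof}
Let $p=1$. The functions $(1-\psi_p(x))/x$ and $1+\psi_p(x)$ are holomorphic and without zeros on the disc, so they have holomorphic logarithms $\lambda_1,\lambda_2$ there. By continuity the logarithms that define the branch are $\log x+\lambda_1+2\pi in_1$ and $\lambda_2+2\pi in_2$ with constant integers $n_1,n_2$. Take $h=e^{\alpha(\lambda_1+2\pi in_1)+\beta(\lambda_2+2\pi in_2)}\,(g\circ\psi_p)\,\psi_p'$. For $p=-1$ exchange the roles of $1-t$ and $1+t$; for $p\neq\pm1$ both $1-\psi_p$ and $1+\psi_p$ have holomorphic logarithms on the disc.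
\end{proof}

\subsection{Deformation of the arcs; integrable weights}\label{sub:integrable}

The next lemma holds for all $\alpha,\beta$; note that $v$ is continuous on $\overline T\subset(-1,1)$.

\begin{lemma}\label{lem:arc}
Let $(t_1,t_2)$ be a component of $T$ and $u_i=f(t_i)$. There are a holomorphic function $\phi$ on $\Sigma$ and a zero $p$ of $f$, of multiplicity $k$ say, with the following properties.
\begin{enumerate}
\item[(a)] For $0<\delta<\min(|u_1|,|u_2|)$ let $\Gamma_\delta$ be the path in $\Sigma$ that runs radially from $u_1$ to modulus $\delta$, along the circle $|u|=\delta$ to the ray through $u_2$, and radially to $u_2$. Then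
\begin{equation}\label{eq:deform}
\int_{t_1}^{t_2}\frac{v\,dt}{z-f}=\int_{\Gamma_\delta}\frac{\phi(u)\,du}{z-u}\qquad(|z|>M).
\end{equation}
\item[(b)] On $\Sigma_r=\{u\in\Sigma:|u|<r\}$ there is a holomorphic branch $x=u^{1/k}$ such that $\phi(u)\,du=x^{a_p}h(x)\,dx$ with $h$ holomorphic on $|x|<\rho_p$.
\item[(c)] If $\operatorname{Re}a_p>-1$, then the function \eqref{eq:deform} of $z$ is tame.
\end{enumerate}
\end{lemma}

\begin{proof}
The interval $[t_1,t_2]$ is mapped into $\overline{\Sigma'}\setminus\{0\}\subset\Sigma$, so it lies in one component $U$ of $f^{-1}(\Sigma)$. Let $\sigma\colon\Sigma\to U$ be the inverse of $f|_U$, let $v_U$ be the branch of $v$ on $U$ that agrees with $v$ on $[t_1,t_2]$, and put $\phi=(v_U\circ\sigma)\,\sigma'$.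

(a) Substituting $t=\sigma(u)$ turns the left side into the integral of $\phi(u)/(z-u)$ over the path $f([t_1,t_2])$. This path and $\Gamma_\delta$ have the same endpoints and lie in the convex set $\Sigma\cap\{|u|<|z|\}$, on which the integrand is holomorphic. Apply Cauchy's theorem.

(b) The set $\sigma(\Sigma_r)$ is connected and contained in the disjoint union of the $W_p$, so it lies in one $W_p$. Then $x=\psi_p^{-1}(\sigma(u))$ is holomorphic on $\Sigma_r$ with $x^k=u$, and $\phi(u)\,du=v_U(t)\,dt=v_U(\psi_p(x))\psi_p'(x)\,dx$. Apply Lemma~\ref{lem:local}.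

(c) Write $a=a_p$. On $\Sigma_r$ the difference $k\arg x-\arg u$ is constant, so $\arg x$ is bounded and $|x^a|\le C|x|^{\operatorname{Re}a}$. Since $dx/du=x/(ku)$, we obtain
\begin{equation}\label{eq:vertex}
|\phi(u)|\le C'|u|^{(\operatorname{Re}a+1)/k-1}\qquad(u\in\Sigma,\ |u|\le r/2).
\end{equation}
If $\operatorname{Re}a>-1$, the arc of $\Gamma_\delta$ contributes $O(\delta^{(\operatorname{Re}a+1)/k})\to0$ to \eqref{eq:deform}, and $\phi$ is integrable on the segments $[u_1,0]$ and $[0,u_2]$. Letting $\delta\to0$ writes \eqref{eq:deform} as the sum of the integrals over these segments. They lie on $\partial\Sigma'$, outside $\Sigma'$, so Lemma~\ref{lem:tame} applies.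
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:jacvanish} for $\operatorname{Re}\alpha,\operatorname{Re}\beta>-1$]
Split the integral \eqref{eq:cauchy} into the integrals over the finitely many components of $T$ and over the finitely many remaining intervals. The former are tame by Lemma~\ref{lem:arc}(c), since $\operatorname{Re}a_p>-1$ for every $p$. The latter are tame by Lemma~\ref{lem:tame}, since $v$ is integrable, $f\notin\Sigma'$ on them, and $f$ has finitely many zeros. So $H$ is tame, and all $c_m$ vanish.
\end{proof}

\begin{remark}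
The estimate \eqref{eq:vertex} is where a polynomial differs from the function $e^{i\pi t}$ of Section~\ref{sub:moments}. For that function and $v=1$, the inverse branches $\sigma(u)=(\log u)/(i\pi)$ exist on $\Sigma$, but they do not tend to a zero as $u\to0$, and $\phi(u)=1/(i\pi u)$ is not integrable at the vertex.
\end{remark}

\subsection{Nonintegrable endpoints}\label{sub:nonintegrable}

Now let $\alpha,\beta\in\mathbb{C}\setminus\mathbb{Z}_{<0}$ be arbitrary. For $p=\pm1$ let $a$ be the exponent of $w$ at $p$ and $a'$ the exponent at $-p$, so $(a,a')=(\alpha,\beta)$ for $p=1$ and $(a,a')=(\beta,\alpha)$ for $p=-1$. Call $p$ \emph{singular} if $\operatorname{Re}a\le-1$; then $a\notin\mathbb{Z}$. Two things break at a singular endpoint: $L_{\alpha,\beta}$ is no longer an integral over $[-1,1]$, and if $f(p)=0$ the density $\phi$ is not integrable at the vertex. An example shows what replaces tameness.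

\begin{example}\label{ex:power}
Let $\beta=0$, $\alpha\notin\mathbb{Z}$, and $\gamma_m=L_{\alpha,0}((1-t)^m)$. Then $\gamma_m=2^{\alpha+m+1}/(\alpha+m+1)$, by integration for $\operatorname{Re}\alpha>-1$ and by analytic continuation in general. The series $K(z)=\sum_m\gamma_mz^{-m-1}$ satisfies, for $|z|>2$,
\[
zK'-\alpha K=-\sum_{m\ge0}2^{\alpha+m+1}z^{-m-1}=-\frac{2^{\alpha+1}}{z-2}.
\]
Since $n-\alpha\neq0$ for all integers $n\geq0$, this equation has a power series solution near $0$, and the solutions of the homogeneous equation are multiples of $z^\alpha$. So the continuation of $K$ to the upper half-plane satisfies $zK(z)=Cz^{\alpha+1}+o(1)$ as $z\to0$. For $\operatorname{Re}\alpha\le-1$ and $C\neq0$ the first term does not tend to $0$. But its exponent is not an integer.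
\end{example}

We shall show that in general $zH(z)$ is a finite sum of nonintegral powers of $z$ plus $o(1)$. Such powers cannot cancel against $\sum_{m<N}c_mz^{-m}$. We begin with an integral formula for $L_{\alpha,\beta}$ in which the segment at a singular endpoint is replaced by a circle. Let $0<b<1$. In the variable $s=1-pt$, so that $t=p(1-s)$, the weight is $s^a(2-s)^{a'}$, where $(2-s)^{a'}$ is the principal branch. For $h$ holomorphic near the disc $|t-p|\le b$ put
\begin{align}
E_p(h)&=\int_0^bs^a(2-s)^{a'}h(p(1-s))\,ds &&\text{if $p$ is not singular,}\label{eq:Eseg}\\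
E_p(h)&=\frac1{e^{2\pi ia}-1}\int_{|s|=b}s^a(2-s)^{a'}h(p(1-s))\,ds &&\text{if $p$ is singular,}\label{eq:Ecirc}
\end{align}
where in \eqref{eq:Ecirc} $\arg s$ increases from $0$ to $2\pi$.

\begin{lemma}\label{lem:regularize}
For $h\in\mathbb{C}[t]$, $\displaystyle L_{\alpha,\beta}(h)=E_{-1}(h)+\int_{-1+b}^{1-b}hw\,dt+E_1(h)$.
\end{lemma}

\begin{proof}
For $\operatorname{Re}a>-1$, $a\notin\mathbb{Z}$, the right sides of \eqref{eq:Eseg} and \eqref{eq:Ecirc} agree. Indeed, the circle can be deformed to the segment from $b$ to $\delta$ with $\arg s=0$, the circle $|s|=\delta$, and the segment from $\delta$ to $b$ with $\arg s=2\pi$. The small circle contributes $O(\delta^{\operatorname{Re}a+1})$, and the segments contribute $(e^{2\pi ia}-1)\int_\delta^b$. Now keep the choice between \eqref{eq:Eseg} and \eqref{eq:Ecirc} fixed at each endpoint and let the exponents vary, in $\{\operatorname{Re}a>-1\}$ for the form \eqref{eq:Eseg} and in $\mathbb{C}\setminus\mathbb{Z}$ for the form \eqref{eq:Ecirc}. Both sides of the claimed identity are holomorphic on the product of these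 two connected sets. On the open subset where both exponents are nonintegers with real part greater than $-1$, both sides equal $\int_{-1}^1hw\,dt$. The identity theorem gives the claim.
\end{proof}

Near a singular endpoint at which $f$ vanishes, every piece of the contour will be brought into one normal form: radially in, around a small circle, radially out. We cannot shrink the circle to a point, but for each $z$ we can shrink it below $|z|^{1/k}$, and this is enough to continue the integral to $\Sigma'$. For $z\in R$ and $e\in\mathbb{C}$ write $z^e=\exp(e(\log|z|+i\theta))$.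

\begin{lemma}\label{lem:J}
Let $k\ge1$ be an integer, $a\in\mathbb{C}\setminus\mathbb{Z}$, $\varepsilon>0$, and let $h$ be holomorphic near the disc $|x|\le\varepsilon$. Let $\omega_1,\omega_2\in\mathbb{R}$ with $e^{ik\omega_1},e^{ik\omega_2}\notin\Sigma'$. For $0<\delta<\varepsilon$ let $C_\delta$ be the path that runs radially with $\arg x=\omega_1$ from modulus $\varepsilon$ to modulus $\delta$, then along $|x|=\delta$ with $\arg x$ moving monotonically from $\omega_1$ to $\omega_2$, then radially with $\arg x=\omega_2$ to modulus $\varepsilon$. Define $x^a$ on $C_\delta$ with these values of $\arg x$. For $z\in\Sigma'$ the integral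
\[
J(z)=\int_{C_\delta}\frac{x^ah(x)}{z-x^k}\,dx,\qquad\delta^k<|z|,
\]
does not depend on $\delta$ and defines a holomorphic function on $\Sigma'$. There are finitely many $e_j\in\mathbb{C}\setminus\mathbb{Z}$ and $C_j\in\mathbb{C}$ with $zJ(z)=\sum_jC_jz^{e_j}+o(1)$ as $z\to0$ along $R$.
\end{lemma}

\begin{proof}
The denominator does not vanish on $C_\delta$: on the arc $|x^k|<|z|$, and on the radial parts $x^k\notin\Sigma'$. In the variable $\xi=\log x$ the paths $C_\delta$ and $C_{\delta'}$ with $\delta'<\delta$ differ by the boundary of a rectangle in the half-plane $\operatorname{Re}\xi\le\log\delta$. There the integrand is holomorphic, since $|x^k|\le\delta^k<|z|$. So $J(z)$ is independent of $\delta$. Near a given $z_0\in\Sigma'$ one fixed $\delta$ serves for all $z$, so $J$ is holomorphic and may be differentiated under the integral sign.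

Choose an integer $K\ge0$ with $\operatorname{Re}a+K>-1$ and write $h=\sum_{j<K}h_jx^j+x^Kh_K(x)$ with $h_K$ holomorphic near $|x|\leq\varepsilon$. In the term with $h_K$ we let $\delta\to0$ for fixed $z$. The arc contributes $O(\delta^{\operatorname{Re}a+K+1})$, and there remain two radial integrals with integrable density, which are tame by Lemma~\ref{lem:tame}. It remains to treat $J_j(z)=\int_{C_\delta}x^{a+j}(z-x^k)^{-1}dx$ for $j<K$. As in Example~\ref{ex:power}, homogeneity gives a differential equation. Writing $x^k=z-(z-x^k)$ in the derivative, we find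
\[
\frac d{dx}\,\frac{x^{a+j+1}}{z-x^k}=(a+j+1-k)\frac{x^{a+j}}{z-x^k}+kz\,\frac{x^{a+j}}{(z-x^k)^2}.
\]
Integrate over $C_\delta$ and use $J_j'(z)=-\int_{C_\delta}x^{a+j}(z-x^k)^{-2}dx$. With $\nu=\frac{a+j+1}k-1$ this gives
\[
zJ_j'-\nu J_j=-\frac1kA(z),
\]
where $A(z)$ is the difference of the values of $x^{a+j+1}/(z-x^k)$ at the end and at the start of $C_\delta$. These points have modulus $\varepsilon$, so $A(z)=\sum_nA_nz^n$ is holomorphic for $|z|<\varepsilon^k$. Since $a\notin\mathbb{Z}$, also $\nu\notin\mathbb{Z}$, and $|n-\nu|$ is bounded below. Hence $S(z)=-\sum_nA_nz^n/(k(n-\nu))$ converges for $|z|<\varepsilon^k$ and solves the same equation. On $R$ near $0$ the difference $y=J_j-S$ satisfies $zy'=\nu y$, so $y=Cz^\nu$. Therefore $zJ_j(z)=Cz^{\nu+1}+o(1)$ with $\nu+1\notin\mathbb{Z}$.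
\end{proof}

\begin{lemma}\label{lem:expsum}
Let $\lambda_1,\dots,\lambda_n\in\mathbb{C}$ be distinct, and suppose $\sum_l\gamma_le^{\lambda_ls}\to0$ as $s\to+\infty$. Then $\gamma_l=0$ for every $l$ with $\operatorname{Re}\lambda_l\ge0$.
\end{lemma}

\begin{proof}
Otherwise $\varsigma=\max\{\operatorname{Re}\lambda_l:\gamma_l\neq0\}\ge0$. Multiply the sum by $e^{-\varsigma s}$, which is at most $1$ for $s\geq0$. The terms with $\operatorname{Re}\lambda_l<\varsigma$ tend to $0$, so $q(s)=\sum_{\operatorname{Re}\lambda_l=\varsigma}\gamma_le^{i(\operatorname{Im}\lambda_l)s}\to0$, and $\frac1S\int_0^S|q|^2ds\to0$ as $S\to\infty$. On the other hand $\frac1S\int_0^Se^{i\omega s}ds\to0$ for real $\omega\neq0$, so this mean tends to $\sum_{\operatorname{Re}\lambda_l=\varsigma}|\gamma_l|^2>0$.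
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:jacvanish}]
Choose $b\in(0,1)$ so small that $\overline T\subset(-1+b,1-b)$ and, for $p=\pm1$, the disc $\Delta_p=\{|t-p|\le b\}$ satisfies $f(\Delta_p)\cap\overline{\Sigma'}=\emptyset$ if $f(p)\neq0$, and $\Delta_p\subset W_p$ if $f(p)=0$. This is possible by Lemma~\ref{lem:sector}. For $|z|>M$ the series $g/(z-f)=\sum_mf^mg\,z^{-m-1}$ converges uniformly on $|t|\le2$, so Lemma~\ref{lem:regularize} gives
\begin{equation}\label{eq:Hpieces}
H(z)=E_{-1}\Big(\frac g{z-f}\Big)+\int_{-1+b}^{1-b}\frac{v\,dt}{z-f}+E_1\Big(\frac g{z-f}\Big).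
\end{equation}
We cut the right side into finitely many pieces and show that each one is, for $z\in\Sigma'$ with $|z|>M$, a sum of tame functions and constant multiples of functions $J$ as in Lemma~\ref{lem:J}.

\emph{Pieces that need no deformation.} These are the intervals that make up $[-1+b,1-b]\setminus T$, the terms $E_p$ of the form \eqref{eq:Eseg}, and the terms $E_p$ of the form \eqref{eq:Ecirc} with $f(p)\neq0$. On each, the density is integrable, $f\notin\Sigma'$, and $f$ has finitely many zeros. They are tame by Lemma~\ref{lem:tame}.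

\emph{The circle at a singular endpoint $p$ with $f(p)=0$.} Let $k=k_p$ and use the coordinate $x=\psi_p^{-1}(t)$. The circle becomes a loop based at $x_1=\psi_p^{-1}(p(1-b))=\varepsilon e^{i\omega_1}$, with $0<\varepsilon<\rho_p$. It winds once counterclockwise around $0$, by the argument principle, since $x$ has exactly one zero in $\Delta_p$ and it is simple. By Lemma~\ref{lem:local} and $ds=-p\,dt$, the integrand is $-p\,x^ah(x)(z-x^k)^{-1}dx$. In the variable $\xi=\log x$ the loop is a path from $\log\varepsilon+i\omega_1$ to $\log\varepsilon+i(\omega_1+2\pi)$ in the half-plane $\operatorname{Re}\xi<\log\rho_p$. For $|z|>M$ the integrand is holomorphic in this half-plane, because $|x^k|=|f|\le M$ on $W_p$. So the loop can be replaced by $C_\delta$ with $\omega_2=\omega_1+2\pi$. The point $p(1-b)$ is not in $T$, so $x_1^k=f(p(1-b))\notin\Sigma'$, and $e^{ik\omega_1}=e^{ik\omega_2}\notin\Sigma'$ because $\Sigma'$ is a cone. Thus this piece is a constant multiple of a function $J$.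

\emph{A component of $T$.} Let $p$, $k$, $\phi$, $u_1$, $u_2$ be as in Lemma~\ref{lem:arc}. If $p$ is not a singular endpoint, then $\operatorname{Re}a_p>-1$ and the piece is tame by Lemma~\ref{lem:arc}(c). Let $p$ be a singular endpoint. Choose $\varepsilon\in(0,\rho_p)$ with $\varepsilon^k<\min(r,|u_1|,|u_2|)$, and cut the path $\Gamma_{\delta^k}$, $\delta<\varepsilon$, in \eqref{eq:deform} at the two points of modulus $\varepsilon^k$. The two outer parts are compact segments in $\partial\Sigma'\setminus\{0\}$ on which $\phi$ is continuous, so they are tame by Lemma~\ref{lem:tame}. By Lemma~\ref{lem:arc}(b), the substitution $x=u^{1/k}$ turns the inner part into the integral of $x^{a_p}h(x)(z-x^k)^{-1}$ over a path $C_\delta$ with $e^{ik\omega_i}=u_i/|u_i|\in\partial\Sigma'$. This is a function $J$.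

\emph{Conclusion.} All pieces extend holomorphically to $\Sigma'$, and their sum equals $H$ for $|z|>M$, hence on $\Sigma'$. Collecting terms with equal exponents, we obtain
\[
\sum_{m<N}c_mz^{-m}-\sum_jC_jz^{e_j}\longrightarrow0\qquad(z\to0,\ z\in R)
\]
with finitely many distinct $e_j\notin\mathbb{Z}$. Put $z=e^{i\theta-s}$. The left side becomes a sum of exponentials with exponents $0,1,\dots,N-1$ and $-e_j$, which are distinct because no $e_j$ is an integer. The coefficient of $e^{ms}$ is $c_me^{-im\theta}$, and it vanishes by Lemma~\ref{lem:expsum}.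
\end{proof}

\subsection{The radical, and the case $\alpha=-1$}

\begin{proof}[Proof of Theorem~\ref{thm:jacrad}]
(a) Since $1\notin\operatorname{Im}'\Lambda$, Proposition~\ref{prop:kernel}(c) gives $\alpha\beta\neq0$, $\operatorname{Im}'\Lambda=\ker L_{\alpha,\beta}$ and $L_{\alpha,\beta}(1)\neq0$. If $f\neq0$ were in the radical, Theorem~\ref{thm:jacvanish} with $g=1$ and $m=0$ would give $L_{\alpha,\beta}(1)=0$.

(b) Here $\alpha\beta\neq0$, so $\Lambda h$ is a polynomial if and only if $h(1)=h(-1)=0$, and $\operatorname{Im}'\Lambda$ is the image of the map \eqref{eq:twosided}. For $\alpha=-1$ that formula reads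
\[
\Lambda\big((1-t^2)q\big)=(1-t)\big[(1+t)q'+(1+\beta)q\big].
\]
The map in brackets is the one in \eqref{eq:onesided}, which is onto because $\beta\notin\mathbb{Z}_{<0}$. So $\operatorname{Im}'\Lambda=(1-t)\mathbb{C}[t]$, the polynomials that vanish at $1$. Since $f(1)^m=0$ if and only if $f(1)=0$, this space is its own radical. Any real $\beta>-1$ with $\beta\neq0$ gives the last claim.
\end{proof}

\begin{remark}
Part (b) fits the picture above. For $\beta\notin\mathbb{Z}_{<0}$, formula \eqref{eq:LJ} gives $(\alpha+1)L_{\alpha,\beta}((1+t)^j)\to2^{\beta+j}$ as $\alpha\to-1$, so the renormalized functional tends to $h\mapsto2^\beta h(1)$. For this functional the analogue of Theorem~\ref{thm:jacvanish} fails: with $f=1-t$ and $g=1$ the moments vanish for $m\ge1$ but not for $m=0$. In the proof, the condition $a\notin\mathbb{Z}$ at a singular endpoint is used in the factor $(e^{2\pi ia}-1)^{-1}$ of \eqref{eq:Ecirc} and in keeping the exponents $e_j$ apart from the integers $-m$.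
\end{remark}

\begin{thebibliography}{9}

\bibitem{EZ}
Arno van den Essen and Wenhua Zhao,
\emph{Mathieu Subspaces of Univariate Polynomial Algebras},
arXiv:1012.2017 (2010).

\end{thebibliography}
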